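\title{Connectivity versus minimum degree in the edge-incremental process of a graphon}

\begin{abstract}
In the edge-incremental process of a graphon $W$ one samples $n$ points and then adds edges one at a time, each with probability proportional to the value of $W$ at its two points. We study whether, for connected $W$, the process asymptotically almost surely becomes $K$-connected at the moment its minimum degree reaches $K$. The answer is no: there is one connected graphon for which, for every $K\ge1$, the probability that the two hitting times agree tends to $0$ along a subsequence of $n$. The answer is yes when the degree function satisfies $\mu\{\deg<\delta\}=o(\delta)$ as $\delta\to0$, and among conditions that bound $\mu\{\deg<\delta\}$ by a nondecreasing function of $\delta$ this one is optimal.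
\end{abstract}

\section{The process, the question and the results}\label{sec:intro}

A \emph{graphon} is a symmetric measurable function $W:\Omega^2\to[0,1]$, where $(\Omega,\mu)$ is a probability space. One may read $\Omega$ as a space of vertex types and $W(x,y)$ as the tendency of the types $x$ and $y$ to be joined. The \emph{degree} of $x\in\Omega$ is $\deg(x)=\int W(x,y)\,d\mu(y)$. The graphon $W$ is \emph{connected} if $\int_{A\times(\Omega\setminus A)}W\,d(\mu\times\mu)>0$ for every measurable $A\subseteq\Omega$ with $0<\mu(A)<1$; that is, no nontrivial cut of $\Omega$ has weight zero.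

The \emph{$W$-edge-incremental process of order $n$} is a random sequence of graphs $G^0,G^1,\dots,G^{\binom n2}$ on the vertex set $V=[n]$. First sample independent points $x_1,\dots,x_n\in\Omega$ with law $\mu$, and write $W_{ij}=W(x_i,x_j)$ for $i\ne j$. The graph $G^0$ has no edges, and $G^t$ arises from $G^{t-1}$ by adding one edge. Call a nonedge $ij$ of $G^{t-1}$ \emph{visible} if $W_{ij}>0$, and let $I_t$ be the set of visible pairs. If $I_t\ne\emptyset$, the new edge is the visible pair $ab$ with probability $W_{ab}/\sum_{ij\in I_t}W_{ij}$. If $I_t=\emptyset$, the new edge is a uniformly random nonedge of $G^{t-1}$. For $W\equiv1$ every step adds a uniformly random nonedge.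

A graph is \emph{$K$-connected} if it has more than $K$ vertices and stays connected after the deletion of any set of fewer than $K$ vertices. The \emph{hitting time} of a property that is preserved under adding edges is the least $t$ such that $G^t$ has the property. Let $f_n$ be the hitting time of $K$-connectivity and $g_n$ the hitting time of minimum degree at least $K$; the dependence on $K$ is suppressed. For $K=0$ both are $0$, so throughout $K\ge1$ is a fixed integer and $n>K+1$; both times exist because the last graph of the process is complete. An event holds \emph{asymptotically almost surely} (aas) if its probability tends to $1$ as $n\to\infty$.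

A vertex $v$ of degree less than $K$ rules out $K$-connectivity: deleting its at most $K-1$ neighbors leaves $v$ isolated together with at least one other vertex. Hence
\begin{equation}\label{eq:gf}
g_n\le f_n\quad\text{always},
\end{equation}
and equality says that a single vertex of low degree is the last obstruction to disappear. The following problem comes from Hladk\'y and Viswanathan \cite{HV}.

\medskip
\noindent\textbf{Problem.} \emph{Let $W$ be a connected graphon and let $K$ be fixed. Is it true that aas $f_n=g_n$?}
\medskip

Two simple cases suggest the answer yes. Take $W\equiv1$ and $K=1$, and model $G^t$ by independent edges of probability $p$. The expected number of isolated vertices is $n(1-p)^{n-1}$, which tends to $1$ for $p=(\log n)/n$. For the same $p$ the expected number of components consisting of one edge is $\binom n2p(1-p)^{2(n-2)}\sim(\log n)/(2n)$. Two vertices have twice as many pairs to avoid as one, so such components die out long before the last isolated vertex does. Next, let $W$ be the indicator of $[0,\frac12]^2\cup(\frac12,1]^2$, which is not connected. Aas each half receives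 at least $n/3$ points. The process adds all visible pairs first, so it passes through the union of two disjoint cliques, a disconnected graph of minimum degree at least $K$; thus aas $g_n<f_n$. One would guess that such a cut of weight zero is the only thing that can go wrong.

The guess fails because connectedness gives no lower bound on the weight of the cut around a \emph{small} set. A set of measure about $1/n$ receives a handful of points. If $W$ is large inside the set and tiny between the set and its complement, these points collect their $K$ neighbors among themselves and remain cut off from the rest.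

\begin{theorem}\label{thm:counter}
There are a connected graphon $W$ and integers $n_1<n_2<\cdots$ such that for every $K\ge1$ we have $\mathbb P(f_{n_k}=g_{n_k})\to0$ as $k\to\infty$.
\end{theorem}

So the statement in the problem is false for every $K\ge1$. To see which condition removes the obstruction, let $A$ have measure $p$ and suppose that $W<p$ on $A\times(\Omega\setminus A)$. Since $W\le1$, every point of $A$ has degree less than $2p$. A small, nearly detached set therefore forces the lower tail of the degree function,
\[
\varphi_W(\delta)=\mu\{x:\deg(x)<\delta\},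
\]
to satisfy $\varphi_W(2p)\ge p$. If $\varphi_W(\delta)$ is much smaller than $\delta$, the points of low degree are too few to supply one another's degrees.

\begin{theorem}\label{thm:positive}
Let $W$ be a connected graphon with $\varphi_W(\delta)=o(\delta)$ as $\delta\to0$ (for instance, with $\operatorname{ess\,inf}\deg>0$). Then for every $K$, aas $f_n=g_n$.
\end{theorem}

\begin{theorem}\label{thm:sharp}
Let $\psi:(0,1]\to[0,1]$ be nondecreasing. The following are equivalent.
\begin{enumerate}
\item[(a)] $\psi(\delta)=o(\delta)$ as $\delta\to0$.
\item[(b)] For every connected graphon $W$ with $\varphi_W(\delta)\le\psi(\delta)$ for all sufficiently small $\delta$, and for every $K$, aas $f_n=g_n$.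
\end{enumerate}
Moreover, if (a) fails, there is a single connected $W$ with $\varphi_W\le\psi$ on $(0,\frac12]$ such that $\limsup_n\mathbb P(f_n\ne g_n)>0$ for every $K\ge1$. In particular, for every $C>0$ the condition $\varphi_W(\delta)\le C\delta$ does not suffice.
\end{theorem}

Theorem~\ref{thm:sharp} concerns conditions of the form $\varphi_W\le\psi$. It does not assert that $\varphi_W(\delta)=o(\delta)$ is necessary for each individual $W$.

Section~\ref{sec:clocks} embeds the process in continuous time. Section~\ref{sec:blocks} proves Theorem~\ref{thm:counter} and derives Theorem~\ref{thm:sharp} from Theorem~\ref{thm:positive}, whose proof occupies Sections~\ref{sec:idea}--\ref{sec:process}.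

\section{Exponential clocks and standard tools}\label{sec:clocks}

The edges of $G^t$ are dependent, since their number is fixed. A continuous-time version of the process makes them independent. Given the sample $x_1,\dots,x_n$, attach to each pair $ij$ with $W_{ij}>0$ an independent \emph{clock} $\xi_{ij}$ with $\mathbb P(\xi_{ij}>s)=e^{-sW_{ij}}$, and put $\xi_{ij}=\infty$ if $W_{ij}=0$. Let $\Gamma_s$ be the graph on $V$ with edge set $\{ij:\xi_{ij}\le s\}$. Given the sample, events determined by the clocks of disjoint sets of pairs are independent, and for every pair $ij$ and every set $F$ of pairs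
\begin{equation}\label{eq:clock}
\mathbb P(ij\in\Gamma_s)=1-e^{-sW_{ij}}\le sW_{ij},\qquad
\mathbb P(\text{no pair of $F$ is in }\Gamma_s)=\exp\Big(-s\sum_{ij\in F}W_{ij}\Big).
\end{equation}

\begin{lemma}\label{lem:clocks}
The process and the clocks can be coupled so that $\Gamma_s=G^{|E(\Gamma_s)|}$ for all $s\ge0$. Under this coupling:
\begin{enumerate}
\item[(i)] if some $\Gamma_s$ is disconnected and has minimum degree at least $K$, then $g_n<f_n$;
\item[(ii)] if every vertex $v$ has at least $K$ vertices $j$ with $W_{vj}>0$, then there is a first time $t^*<\infty$ at which $\Gamma_t$ has minimum degree at least $K$, and $f_n=g_n$ as soon as $\Gamma_{t^*}$ is $K$-connected.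
\end{enumerate}
\end{lemma}

\begin{proof}
Among independent exponential variables with rates $\lambda_1,\dots,\lambda_r$, the smallest is the $i$th with probability $\lambda_i/\sum_j\lambda_j$; given which one is smallest and its value, the excesses of the others over it are again independent exponential variables with the same rates. By induction, given the pairs whose clocks have rung, the next pair to ring is $ab$ with probability $W_{ab}/\sum W_{ij}$, the sum running over the pairs of positive weight that have not rung. This is the transition rule of the process while $I_t\neq\emptyset$. So we add the pairs of positive weight in the order of their clocks and afterwards add the remaining pairs in uniformly random order.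

For (i) let $t=|E(\Gamma_s)|$. Then $G^t$ has minimum degree at least $K$ and is not $K$-connected (delete the empty set), so $g_n\le t<f_n$. For (ii), the graph of all pairs of positive weight has minimum degree at least $K$, so $G^{g_n}$ is reached by the clocks, at the time $t^*$ of the $g_n$th ring. If $\Gamma_{t^*}=G^{g_n}$ is $K$-connected then $f_n\le g_n$, and \eqref{eq:gf} gives equality.
\end{proof}

We use the following textbook facts. Logarithms are natural.
\begin{enumerate}
\item[(T1)] \emph{Chernoff bounds.} If $X$ is a sum of independent $[0,1]$-valued variables with mean $m$, then $\mathbb P(X\le m/2)\le e^{-m/8}$, and $\mathbb P(X\ge a)\le(em/a)^a$ for real $a\ge m$, $a>0$.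
\item[(T2)] \emph{Chebyshev's inequality.} $\mathbb P(|X-\mathbb EX|\ge a)\le\operatorname{Var}(X)/a^2$.
\item[(T3)] \emph{Cayley's formula.} There are $k^{k-2}$ trees on a given set of $k\ge2$ vertices.
\item[(T4)] For $y_v\ge0$ we have $\sum_{|S|=k}\prod_{v\in S}y_v\le(\sum_vy_v)^k/k!$, since each product on the left appears $k!$ times in the expansion of $(\sum_vy_v)^k$.
\end{enumerate}
Finally, for an integer $m\ge1$,
\begin{equation}\label{eq:bin}
\mathbb P\big(\mathrm{Bin}(m,1-e^{-1})<K\big)\le\sum_{i<K}\binom mi e^{-(m-i)}\le Km^Ke^{K-m}.
\end{equation}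

\section{Small blocks attached to a hub}\label{sec:blocks}

\subsection{Two vertices that find each other first}

\begin{example}\label{ex:two}
Let $K=1$. Split $[0,1]$ into $B_0$ and $B_1$, let $W=1$ on $B_0\times B_0$ and on $B_1\times B_1$, and let $W=\varepsilon$ elsewhere, where $0<\varepsilon\le1/n$. Condition on a sample with exactly two points in $B_1$, belonging to vertices $u$ and $v$. The pairs that meet $\{u,v\}$ are $uv$, of rate $1$, and $2(n-2)$ pairs of rate $\varepsilon$. Let $\tau$ be the first time one of them rings; the pair that rings is $uv$ with probability $1/(1+2(n-2)\varepsilon)$. Put $s=(2\log n)/n$. By \eqref{eq:clock}, $\mathbb P(\tau\le s)\le s(1+2n\varepsilon)\le3s\to0$, and the probability that some vertex other than $u,v$ is isolated at time $s$ is at most $ne^{-s(n-3)}\to0$. If neither of these events occurs and $uv$ rings first, then $\Gamma_\tau$ has no isolated vertex and $\{u,v\}$ is one of its components. By Lemma~\ref{lem:clocks}(i),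
\[
\mathbb P(g_n<f_n\mid\text{sample})\ge\frac1{1+2n\varepsilon}-o(1)\ge\frac13-o(1).
\]
If $\mu(B_1)=c/n$ with $c>0$ fixed, the conditioning event has probability tending to $e^{-c}c^2/2$.
\end{example}

The example has two defects. The graphon depends on $n$, and the failure probability is only bounded away from $0$. The first is cured by attaching infinitely many blocks to one hub, at scales so far apart that a sample of the size matched to the $k$th block misses all smaller blocks and fills all larger ones with many points. The second is cured by letting the critical block receive a slowly growing number of points and making $\varepsilon$ much smaller.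

\subsection{Block graphons}

Let $\Omega=[0,1]$ with Lebesgue measure be partitioned into measurable sets $B_0,B_1,B_2,\dots$ with $\mu(B_k)=p_k>0$ and $\sum_{k\ge1}p_k\le\frac12$, so that $p_0\ge\frac12$. Given $\varepsilon_k\in(0,1]$ for $k\ge1$, the \emph{block graphon} with parameters $(p_k,\varepsilon_k)_{k\ge1}$ is
\[
W=\begin{cases}1&\text{on }B_k\times B_k,\ k\ge0,\\ \varepsilon_k&\text{on }(B_0\times B_k)\cup(B_k\times B_0),\ k\ge1,\\ 0&\text{elsewhere.}\end{cases}
\]
Its degree function is at least $p_0\ge\frac12$ on the hub $B_0$ and equals $p_k+\varepsilon_kp_0$ on $B_k$, $k\ge1$.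

\begin{lemma}\label{lem:blockconn}
Every block graphon is connected.
\end{lemma}

\begin{proof}
Let $0<\mu(A)<1$, $A^c=\Omega\setminus A$, and suppose $\int_{A\times A^c}W=0$. Since $W=1$ on $B_0\times B_0$, we have $\mu(A\cap B_0)\,\mu(B_0\setminus A)=0$. Exchanging $A$ and $A^c$ if necessary, $\mu(A\cap B_0)=0$. Then $\mu(A\cap B_k)>0$ for some $k\ge1$, and $\int_{A\times A^c}W\ge\varepsilon_k\,\mu(A\cap B_k)\,p_0>0$, a contradiction.
\end{proof}

Let $V_j=\{i:x_i\in B_j\}$ and $X_j=|V_j|\sim\mathrm{Bin}(n,p_j)$. For $r\ge2$ let $\pi_r$ be the probability that a random graph on $r$ vertices with independent edges of probability $1-e^{-1}$ has minimum degree at least $K$. For $r=K+1$ the graph must be complete, and for general $r$ we apply \eqref{eq:bin} with $m=r-1$ to each vertex: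
\begin{equation}\label{eq:pi}
\pi_{K+1}=(1-e^{-1})^{\binom{K+1}2},\qquad \pi_r\ge1-Kr^{K+1}e^{K+1-r}\longrightarrow1\quad(r\to\infty).
\end{equation}
Both constructions below look at the process at the single time $s=1$.

\begin{lemma}\label{lem:snapshot}
Let $W$ be a block graphon, let $k\ge1$ and $L\ge2$. For every sample with $X_j=0$ for $j>k$, with $X_j\ge L$ for $0\le j<k$, and with $X_k=r\ge2$,
\[
\mathbb P(g_n<f_n\mid\text{sample})\ge\pi_r\,e^{-rn\varepsilon_k}\big(1-Kn^{K+1}e^{K+1-L}\big).
\]
\end{lemma}

\begin{proof}
Consider three events for $\Gamma_1$. First, every vertex of $V_k$ has at least $K$ neighbors in $V_k$; this has probability $\pi_r$. Second, no edge leaves $V_k$. The pairs of positive weight leaving $V_k$ go to $V_0$, there are at most $rn$ of them, and each has weight $\varepsilon_k$, so by \eqref{eq:clock} the probability is at least $e^{-rn\varepsilon_k}$. Third, for all $j<k$ every vertex of $V_j$ has at least $K$ neighbors in $V_j$. The number of such neighbors is $\mathrm{Bin}(X_j-1,1-e^{-1})$ with $1\le L-1\le X_j-1\le n$, so by \eqref{eq:bin} a given vertex fails with probability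 at most $Kn^Ke^{K+1-L}$, and there are at most $n$ vertices. The three events concern disjoint sets of pairs and are therefore independent. If all occur, $\Gamma_1$ has minimum degree at least $K$ and is disconnected, because $V_k\ne\emptyset$ and $V_0\neq\emptyset$. Lemma~\ref{lem:clocks}(i) applies.
\end{proof}

\subsection{Failure with probability tending to one}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
For $k\ge1$ let $n_k=2^{4^k}$, so that $n_{k+1}=n_k^4$, and let $p_k=k/n_k$ and $\varepsilon_k=n_k^{-3}$. Since $p_{j+1}/p_j\le2/n_j^3\le\frac12$, we have $\sum_{j\ge k}p_j\le2p_k$; in particular $\sum_{j\ge1}p_j\le\frac18$. Let $W$ be the block graphon with these parameters, which is connected by Lemma~\ref{lem:blockconn}. Fix $K$, take $n=n_k$ and let $k\to\infty$.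

\emph{Smaller blocks are empty.} The expected number of points in $\bigcup_{j>k}B_j$ is at most $2np_{k+1}=2(k+1)/n_k^3\to0$.

\emph{The critical block receives many points.} $X_k$ has mean $k$ and variance at most $k$, so $\mathbb P(X_k<k/2)\le4/k$ by (T2).

\emph{Larger blocks are full.} For $1\le j<k$ we have $np_j\ge n_k/n_{k-1}=n^{3/4}$, and $np_0\ge n/2\ge n^{3/4}$ as $n\ge16$. By (T1), $X_j\ge L:=\frac12n^{3/4}$ for all $0\le j<k$ except with probability at most $ke^{-n^{3/4}/8}\to0$.

So with probability tending to $1$ the sample satisfies the hypotheses of Lemma~\ref{lem:snapshot} with some $r\ge k/2$. In the bound of that lemma, $\inf_{r\ge k/2}\pi_r\to1$ by \eqref{eq:pi}; $rn\varepsilon_k\le n^2\varepsilon_k=1/n$; and $Kn^{K+1}e^{K+1-n^{3/4}/2}\to0$. Hence $\mathbb P(g_{n_k}<f_{n_k})\to1$.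
\end{proof}

\begin{remark}\label{rem:tail}
This graphon misses the hypothesis of Theorem~\ref{thm:positive} narrowly. On $B_k$ the degree lies strictly between $p_k$ and $2p_k$, because $\varepsilon_k<p_k$. Hence $\varphi_W(2p_k)\ge p_k$, while for $0<\delta\le\frac12$ and $k$ minimal with $p_k<\delta$ we have $\varphi_W(\delta)\le\sum_{j\ge k}p_j\le2p_k<2\delta$.
\end{remark}

\subsection{Failure under any linear tail}

To respect a bound such as $\varphi_W(\delta)\le C\delta$ with a small constant $C$, a block of measure $c\delta$ must have degree at least about $\delta$, which exceeds what it can supply itself. The hub has to supply it, so $\varepsilon$ must be of order $\delta$. At $n\approx1/\delta$ the block then receives a bounded number of points and $n\varepsilon$ is bounded, which is the regime of Example~\ref{ex:two}.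

\begin{proof}[Proof of Theorem~\ref{thm:sharp}, assuming Theorem~\ref{thm:positive}]
If (a) holds and $\varphi_W\le\psi$ near $0$, then $\varphi_W(\delta)=o(\delta)$, and (b) is Theorem~\ref{thm:positive}.

Suppose that (a) fails. Then there are $c\in(0,\frac12]$ and $\delta_1>\delta_2>\cdots$ tending to $0$ with $\psi(\delta_k)\ge2c\delta_k$. Passing to a subsequence, we may assume $\delta_1\le\frac18$ and $\delta_{k+1}\le\delta_k^2$, so that $\delta_{k+1}\le\delta_k/8$. Let $p_k=c\delta_k$ and $\varepsilon_k=2\delta_k$. Then
\begin{equation}\label{eq:tailp}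
\sum_{j\ge k}p_j\le\tfrac87c\delta_k\le2c\delta_k\le\psi(\delta_k),
\end{equation}
and $\sum_{j\ge1}p_j\le2c\delta_1\le\frac18$. Let $W$ be the block graphon with these parameters; it is connected and does not depend on $K$.

\emph{The degree tail.} On $B_k$, $k\ge1$, the degree is at least $\varepsilon_kp_0\ge\delta_k$, and on $B_0$ it is at least $\frac12$. Let $0<\delta\le\frac12$ and let $k$ be minimal with $\delta_k<\delta$. Then $\deg\ge\delta$ on $B_0,\dots,B_{k-1}$, so \eqref{eq:tailp} and the monotonicity of $\psi$ give $\varphi_W(\delta)\le\sum_{j\ge k}p_j\le\psi(\delta_k)\le\psi(\delta)$.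

\emph{The sample.} Fix $K\ge1$, take $n=\lceil1/\delta_k\rceil$ and let $k\to\infty$. Then $1\le n\delta_k\le1+\delta_k\le2$. Since $np_k\to c$, the binomial variable $X_k$ has a Poisson limit, and $\mathbb P(X_k=K+1)\to a:=e^{-c}c^{K+1}/(K+1)!>0$. The expected number of points in $\bigcup_{j>k}B_j$ is at most $(2/\delta_k)\cdot2c\delta_{k+1}\le4c\delta_k\to0$. For $1\le j<k$ we have $np_j\ge c\delta_{k-1}/\delta_k\ge c\delta_k^{-1/2}\ge c\sqrt{n/2}$, and $np_0\ge n/2\ge c\sqrt{n/2}$. By (T1), $X_j\ge L:=\frac c2\sqrt{n/2}$ for all $0\le j<k$ except with probability at most $ke^{-c\sqrt{n/2}/8}$, which tends to $0$ because $k\le8^k\le1/\delta_k\le n$. So for large $k$, with probability at least $a/2$ the sample satisfies the hypotheses of Lemma~\ref{lem:snapshot} with $r=K+1$.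

\emph{Failure.} Here $rn\varepsilon_k=2(K+1)n\delta_k\le4(K+1)$ and $Kn^{K+1}e^{K+1-L}\to0$. By Lemma~\ref{lem:snapshot} and \eqref{eq:pi}, along this sequence of $n$,
\[
\liminf\mathbb P(f_n\ne g_n)\ge\tfrac a2\,(1-e^{-1})^{\binom{K+1}2}e^{-4(K+1)}>0.
\]
Thus (b) fails, for every $K\ge1$ with the same $W$. The last sentence of the theorem is the case $\psi(\delta)=\min\{C\delta,1\}$.
\end{proof}

\section{Isolated vertices against isolated edges}\label{sec:idea}

We turn to Theorem~\ref{thm:positive}. For a given sample define
\[
d_v=\sum_{j\ne v}W_{vj},\qquad N(d)=\#\{v:d_v<d\},\qquad \Lambda(s)=\sum_{v\in V}e^{-sd_v}.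
\]
We call $d_v$ the \emph{weighted degree} of $v$. By \eqref{eq:clock}, $\Lambda(s)$ is the expected number of isolated vertices of $\Gamma_s$. For disjoint $S,T\subseteq V$ put $w(S,T)=\sum_{i\in S,\,j\in T}W_{ij}$, $\operatorname{cut}(S)=w(S,V\setminus S)$ and $\operatorname{vol}(S)=\sum_{v\in S}d_v$.

The hypothesis allows degrees arbitrarily close to $0$, so weighted degrees of very different orders can occur, and the time at which the last isolated vertex disappears depends on the sample. We therefore define a reference time through $\Lambda$: for a large constant $\lambda$, let $s_0$ solve $\Lambda(s_0)=\lambda$. At time $s_0$ an isolated vertex is likely to exist, so minimum degree $K$ is reached after $s_0$. It remains to show that after $s_0$ every obstruction to $K$-connectivity other than a vertex of low degree is unlikely.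

The simplest such obstruction, for $K=1$, is a component consisting of one edge $uv$. The pairs leaving $\{u,v\}$ have total weight $d_u+d_v-2W_{uv}$, so by \eqref{eq:clock}, $W\le1$ and (T4) the expected number of these components in $\Gamma_s$ is
\[
\sum_{uv}\big(1-e^{-sW_{uv}}\big)e^{-s(d_u+d_v-2W_{uv})}\le se^{2s}\sum_{uv}e^{-sd_u}e^{-sd_v}\le\tfrac12e^{2s}\,s\Lambda(s)^2 .
\]
For bounded $s$, isolated edges are thus rarer than isolated vertices by a factor of order $s\Lambda(s)$. This quantity is governed by $N$. Summing $e^{-sd_v}=\int_{d_v}^\infty se^{-sz}\,dz$ over $v$ gives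
\begin{equation}\label{eq:laplace}
\Lambda(s)=\int_0^\infty se^{-sz}N(z)\,dz ,
\end{equation}
and a range of $z$ on which $N(z)\le\eta z$ contributes at most $\int_0^\infty se^{-sz}\eta z\,dz=\eta/s$. So a bound $N(z)\le\eta z$ with small $\eta$ makes $s\Lambda(s)$ small, and this bound is the sampled form of $\varphi_W(\delta)=o(\delta)$ with $\delta=z/n$. In Example~\ref{ex:two} it fails: there $d_u=d_v<2$, so $N(2)\geq2$ and $\Lambda(1)\ge2e^{-2}$.

The general proof has to handle all times after $s_0$ at once, components of all sizes, and up to $K-1$ deleted vertices. The bound on $N$ controls sets of up to a small linear size. Sets of linear size need connectedness. These are the only two properties of the sample that we use.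

For $\eta,\alpha\in(0,1)$ and $\beta>0$ call a sample \emph{$(\eta,\alpha,\beta)$-good} if
\begin{enumerate}
\item[(G1)] $N(d)\le\eta d$ for all $0<d\le\alpha n$;
\item[(G2)] $\operatorname{cut}(S)\ge\beta n^2$ for all $S\subseteq V$ with $\alpha n/64\le|S|\le n/2$.
\end{enumerate}

\begin{proposition}\label{prop:good}
Let $W$ be a connected graphon with $\varphi_W(\delta)=o(\delta)$. For every $\eta\in(0,1)$ there are $\alpha\in(0,1)$ and $\beta>0$ such that aas the sample is $(\eta,\alpha,\beta)$-good.
\end{proposition}

\begin{proposition}\label{prop:process}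
Let $\lambda\ge2$, $0<\eta\le\min\{\frac1{128},\frac1{32K}\}$, $\alpha\in(0,1)$, $\beta>0$ and $C_K=4e^2\,32^K$. For every $(\eta,\alpha,\beta)$-good sample,
\[
\mathbb P(f_n\ne g_n\mid\text{sample})\le\frac3\lambda+C_K\big(7\lambda^{3/2}+32\big)\eta+o(1),
\]
where the term $o(1)$ tends to $0$ as $n\to\infty$ and depends only on $n,K,\lambda,\eta,\alpha,\beta$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
For $\lambda$ and $\eta$ as in Proposition~\ref{prop:process}, take $\alpha,\beta$ from Proposition~\ref{prop:good}. Averaging over the sample gives $\limsup_n\mathbb P(f_n\ne g_n)\le3/\lambda+C_K(7\lambda^{3/2}+32)\eta$. The left side does not depend on $\eta$ or $\lambda$. Let $\eta\to0$ and then $\lambda\to\infty$.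
\end{proof}

\section{Samples are good}\label{sec:sample}

In this section $W$ is a connected graphon and $\varphi=\varphi_W$ satisfies $\varphi(\delta)=o(\delta)$.

\subsection{Few vertices of low weighted degree}

The weighted degree $d_v$ should be close to $(n-1)\deg(x_v)$. For points of degree of order $1/n$ this can fail, and the tail hypothesis is what makes such points rare enough for a union bound.

\begin{lemma}\label{lem:conc}
Aas $d_v\ge\frac12(n-1)\deg(x_v)$ for all $v\in V$.
\end{lemma}

\begin{proof}
Given $x_v$, the variable $d_v$ is a sum of $n-1$ independent $[0,1]$-valued variables with mean $(n-1)\deg(x_v)$. Let $D=\deg(x_1)$ and $c=(n-1)/8$. By (T1) and a union bound the failure probability is at most $n\,\mathbb Ee^{-cD}$. Writing $e^{-cD}=\int_D^\infty ce^{-c\delta}\,d\delta$ gives $\mathbb Ee^{-cD}=\int_0^\infty ce^{-c\delta}\varphi(\delta)\,d\delta$. Given $\zeta>0$, choose $\delta_0>0$ with $\varphi(\delta)\le\zeta\delta$ for $\delta\le\delta_0$, and use $\varphi\le1$ beyond $\delta_0$. Then $n\,\mathbb Ee^{-cD}\le n(\zeta/c+e^{-c\delta_0})\to8\zeta$. Since $\zeta$ is arbitrary, the failure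 probability tends to $0$.
\end{proof}

\begin{lemma}\label{lem:G1}
For every $\eta\in(0,1)$ there is $\alpha\in(0,1)$ such that aas (G1) holds.
\end{lemma}

\begin{proof}
Let $\zeta=\eta/(12e)$, choose $\delta_0\in(0,1)$ with $\varphi(\delta)\le\zeta\delta$ for $\delta\le\delta_0$, and put $\alpha=\delta_0/6$. Let $Q(\delta)=\#\{v:\deg(x_v)<\delta\}\sim\mathrm{Bin}(n,\varphi(\delta))$. On the event of Lemma~\ref{lem:conc}, $d_v<d$ implies $\deg(x_v)<2d/(n-1)\le3d/n$ for $n\ge3$, so $N(d)\le Q(3d/n)$.

We reduce to dyadic values of $d$. It suffices to show that aas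
\begin{equation}\label{eq:dyadicQ}
Q(3\cdot2^i/n)\le\eta2^{i-1}\quad\text{for all integers $i$ with }2^i\le2\alpha n .
\end{equation}
Indeed, for $0<d\le\alpha n$ take the integer $i$ with $2^{i-1}\le d<2^i$; then $2^i\le2\alpha n$ and $N(d)\le Q(3\cdot2^i/n)\le\eta2^{i-1}\le\eta d$.

Fix $M\ge1$. For all $i$ with $2^i\le M$ the bound in \eqref{eq:dyadicQ} holds if $Q(3M/n)=0$, and this fails with probability at most $n\varphi(3M/n)$, which tends to $0$ because $\varphi(\delta)=o(\delta)$. For $M<2^i\le2\alpha n$ we have $3\cdot2^i/n\le\delta_0$, so $Q(3\cdot2^i/n)$ has mean $m\le3\zeta2^i$. With $a=\eta2^{i-1}$ we get $em/a\le6e\zeta/\eta=\frac12$, so $a\ge m$ and (T1) bounds the failure probability by $2^{-\eta2^{i-1}}$. Hence \eqref{eq:dyadicQ} fails with probability at most $o(1)+\sum_{i:\,2^i>M}2^{-\eta2^{i-1}}$. The sum is the tail of a convergent series over $i\ge1$; let $n\to\infty$ and then $M\to\infty$.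
\end{proof}

\subsection{Cuts of linear size}

Connectedness says that each cut has positive weight. Compactness makes this uniform over sets whose measure stays away from $0$ and $1$. We need the statement for $[0,1]$-valued functions rather than sets, because a vertex set $S$ may contain any fraction of the vertices of a given type. The next lemma is the only place where connectedness enters the proof of Theorem~\ref{thm:positive}. It also uses that $W$ is not almost everywhere $0$, which holds because $\mu\{\deg=0\}\le\lim_{\delta\to0}\varphi(\delta)=0$. (The zero graphon on a one-point space is connected and violates the conclusion.)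

\begin{lemma}\label{lem:graphoncut}
For every $a\in(0,\frac12)$ there is $\beta_0>0$ such that $\iint h(x)W(x,y)(1-h(y))\ge\beta_0$ for all measurable $h:\Omega\to[0,1]$ with $a\le\int h\le1-a$.
\end{lemma}

\begin{proof}
Otherwise there are such functions $h_i$ with $\iint h_iW(1-h_i)\to0$. A bounded sequence in the Hilbert space $L^2(\mu)$ has a weakly convergent subsequence, so we may assume $h_i\to h$ weakly. Testing against indicator functions shows $0\le\int_Ah\le\mu(A)$ for all measurable $A$, so $0\le h\le1$ almost everywhere, and $a\le\int h\le1-a$. The operator $(T_Wg)(x)=\int W(x,y)g(y)\,d\mu(y)$ has a square-integrable kernel, so it is Hilbert--Schmidt and hence compact; it maps weakly convergent sequences to norm convergent ones. Therefore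
\[
\iint h_iW(1-h_i)=\langle h_i,T_W1\rangle-\langle h_i,T_Wh_i\rangle\longrightarrow\langle h,T_W1\rangle-\langle h,T_Wh\rangle=\iint hW(1-h),
\]
and the limit is $0$. So $W=0$ almost everywhere on $A\times B$, where $A=\{h>0\}$ and $B=\{h<1\}$ have positive measure by the bounds on $\int h$. If $\mu(A)<1$, then $A^c\subseteq B$ up to a null set, and $W=0$ almost everywhere on $A\times A^c$, against connectedness. If $\mu(A)=1$ and $\mu(B)<1$, then $W=0$ almost everywhere on $B^c\times B$, against connectedness. If $\mu(A)=\mu(B)=1$, then $W=0$ almost everywhere, which we excluded.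
\end{proof}

To transfer this to all $2^n$ subsets of the sample at once, we approximate $W$ by a step function, for which the weight of a cut depends only on how many vertices of each step lie in $S$.

\begin{lemma}\label{lem:G2}
For every $a\in(0,\frac12)$ there is $\beta>0$ such that aas $\operatorname{cut}(S)\ge\beta n^2$ for all $S\subseteq V$ with $an\le|S|\le n/2$.
\end{lemma}

\begin{proof}
Let $\beta_0$ be given by Lemma~\ref{lem:graphoncut} for $a/2$, and let $\varepsilon=\beta_0/8$. Finite linear combinations of indicators of measurable rectangles are dense in $L^1(\mu\times\mu)$. So there are a finite measurable partition $(P_b)$ of $\Omega$ and a function $U$ with constant value $U_{bc}$ on $P_b\times P_c$ such that $\|W-U\|_1\le\varepsilon$. Truncating $U$ to $[0,1]$ and averaging it with its transpose do not increase the distance to $W$, so we may take $U$ symmetric with values in $[0,1]$.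

Let $Z=n^{-2}\sum_{i\ne j}|W-U|(x_i,x_j)$, a sum over ordered pairs. Its mean is at most $\varepsilon$. Terms with disjoint index pairs are independent, each term shares an index with at most $4n$ terms, and covariances are at most $1$; so $\operatorname{Var}Z\le4/n$, and aas $Z\le2\varepsilon$ by (T2). Let $n_b=\#\{i:x_i\in P_b\}$ and $\rho=\sum_b|n_b/n-\mu(P_b)|$. By (T2) again, aas $\rho\le\min\{a,\varepsilon\}/2$. Assume both events.

Let $an\le|S|\le n/2$, let $m_b=\#\{i\in S:x_i\in P_b\}$, and let $h$ take the value $h_b=m_b/n_b$ on $P_b$ (and $h_b=0$ if $n_b=0$). Then $m_b=h_bn_b$ and $n_c-m_c=(1-h_c)n_c$. We have $|\int h-|S|/n|=|\sum_bh_b(\mu(P_b)-n_b/n)|\le\rho\le a/2$, so $a/2\le\int h\le1-a/2$. Moreover $\sum_{b,c}|n_bn_c/n^2-\mu(P_b)\mu(P_c)|\le2\rho\le\varepsilon$. Hence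
\[
\frac{\operatorname{cut}(S)}{n^2}\ge\sum_{b,c}U_{bc}h_b(1-h_c)\frac{n_bn_c}{n^2}-Z\ge\iint hU(1-h)-3\varepsilon\ge\iint hW(1-h)-4\varepsilon\ge\frac{\beta_0}2 .
\]
So $\beta=\beta_0/2$ works.
\end{proof}

Proposition~\ref{prop:good} follows from Lemma~\ref{lem:G1} and from Lemma~\ref{lem:G2} with $a=\alpha/64$.

\section{The process on a good sample}\label{sec:process}

We prove Proposition~\ref{prop:process}. Fix $K,\lambda,\eta,\alpha,\beta$ as there, put $\alpha_1=\alpha/64$, and condition on a good sample; probabilities refer to the clocks. ``For large $n$'' and $o(1)$ depend only on these parameters.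

\subsection{Consequences of (G1)}

For large $n$ we have $1/\eta\le\alpha n$. Then $N(d)\le\eta d<1$, that is $N(d)=0$, for every $d<1/\eta$, so
\begin{equation}\label{eq:mindeg}
d_v\ge1/\eta\quad\text{for all }v .
\end{equation}
Using (G1) for $z\le\alpha n$ and $N\le n$ for $z>\alpha n$ in \eqref{eq:laplace} gives
\begin{equation}\label{eq:Lambda}
\Lambda(s)\le\frac\eta s+ne^{-\alpha ns}\qquad(s>0).
\end{equation}
The third consequence excludes the nearly detached groups of Section~\ref{sec:blocks}: almost all the weight at a small set goes outside, even after fewer than $K$ outside vertices are discarded.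

\begin{lemma}\label{lem:expansion}
If $1\le|S|\le\alpha_1n$, $T\cap S=\emptyset$ and $|T|\le K-1$, then $w(S,V\setminus(S\cup T))\ge\frac{15}{16}\operatorname{vol}(S)$.
\end{lemma}

\begin{proof}
Let $k=|S|$. Since $64k\le\alpha n$ and $\eta\le\frac1{128}$, at most $N(64k)\le64\eta k\le k/2$ vertices have $d_v<64k$. At least $k/2$ vertices of $S$ therefore have $d_v\ge64k$, and $\operatorname{vol}(S)\ge32k^2$. Now $\operatorname{vol}(S)$ is the sum of three terms: the weight of ordered pairs inside $S$, which is at most $k^2\le\operatorname{vol}(S)/32$; the weight $w(S,T)\le Kk\le K\eta\operatorname{vol}(S)\le\operatorname{vol}(S)/32$, by \eqref{eq:mindeg} and $\eta\le\frac1{32K}$; and $w(S,V\setminus(S\cup T))$.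
\end{proof}

\subsection{The reference time}

\begin{lemma}\label{lem:s0}
For large $n$ there is a unique $s_0>0$ with $\Lambda(s_0)=\lambda$. It satisfies $\frac{\log n}{2n}\le s_0\le\frac1\lambda$, and $\Gamma_{s_0}$ has an isolated vertex with probability at least $1-3/\lambda$.
\end{lemma}

\begin{proof}
All $d_v$ are positive, so $\Lambda$ is continuous and strictly decreasing from $\Lambda(0)=n$ to $0$; thus $s_0$ exists for $n>\lambda$. Since $d_v\le n$, we have $\lambda\ge ne^{-s_0n}$, so $s_0\ge\log(n/\lambda)/n\ge\frac{\log n}{2n}$ for $n\ge\lambda^2$. If $s_0\ge\frac{\log n}{\alpha n}$, then \eqref{eq:Lambda} gives $\lambda\le\eta/s_0+1\le\eta/s_0+\lambda/2$, so $s_0\le2\eta/\lambda$. Hence $s_0\le\max\{2\eta/\lambda,\frac{\log n}{\alpha n}\}\le1/\lambda$ for large $n$.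

Let $Y$ be the number of isolated vertices of $\Gamma_{s_0}$, so $\mathbb EY=\lambda$. Distinct vertices $u,v$ are both isolated with probability $e^{-s_0(d_u+d_v-W_{uv})}$, so the covariance of the two indicators is $e^{-s_0(d_u+d_v)}(e^{s_0W_{uv}}-1)\le2s_0e^{-s_0d_u}e^{-s_0d_v}$, using $e^x-1\le2x$ on $[0,1]$. Therefore $\operatorname{Var}Y\le\lambda+2s_0\lambda^2\le3\lambda$, and $\mathbb P(Y=0)\le3\lambda/\lambda^2$ by (T2).
\end{proof}

\subsection{What an obstruction looks like}

An obstruction is a set $S$ with no edge to $V\setminus(S\cup T)$ for some $T$ with $|T|\le K-1$. For large $S$ the absence of these edges is unlikely enough by itself. For small $S$ it is not: any two of the roughly $\lambda$ isolated vertices of $\Gamma_{s_0}$ form such a set, and there are about $n^{K-1}$ choices of $T$ to pay for. Two structural facts supply the missing factors: $S$ can be taken connected, and every vertex of a minimal $T$ has a neighbor in $S$. Since these facts ask for the presence of edges at an unknown time $t$, we cut $[s_0,\infty)$ into windows $[s,2s)$, and use that edges present at time $t$ are present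 at time $2s$ and edges absent at time $t$ are absent at time $s$. Define the events
\begin{itemize}
\item[$\mathcal L$:] there are disjoint $S,T$ with $|T|\le K-1$, $\alpha_1n<|S|\le n/2$, and no edge of $\Gamma_{s_0}$ between $S$ and $V\setminus(S\cup T)$;
\item[$\mathcal S_i$:] ($i\ge0$, $s=2^is_0$) there are disjoint $S,T$ with $|T|\le K-1$ and $2\le|S|\le\alpha_1n$ such that $\Gamma_{2s}[S]$ is connected, every $u\in T$ has a $\Gamma_{2s}$-neighbor in $S$, and there is no edge of $\Gamma_s$ between $S$ and $V\setminus(S\cup T)$.
\end{itemize}

\begin{lemma}\label{lem:structure}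
If for some $t\ge s_0$ the graph $\Gamma_t$ has minimum degree at least $K$ and is not $K$-connected, then $\mathcal L$ or some $\mathcal S_i$ occurs.
\end{lemma}

\begin{proof}
Let $T$ be a set of minimum size such that $\Gamma_t-T$ is disconnected; then $|T|\le K-1$. Let $S$ be a smallest component of $\Gamma_t-T$. Then $|S|\le n/2$, the graph $\Gamma_t[S]$ is connected, and $\Gamma_t$ has no edge between $S$ and $V\setminus(S\cup T)$. If some $u\in T$ had no $\Gamma_t$-neighbor in $S$, then $S$ would still be a component of $\Gamma_t-(T\setminus\{u\})$, and not the only one, against the minimality of $T$. If $S=\{v\}$, then all neighbors of $v$ lie in $T$ and $v$ has degree at most $K-1$; so $|S|\ge2$. If $|S|>\alpha_1n$, then $\mathcal L$ occurs since $\Gamma_{s_0}\subseteq\Gamma_t$. Otherwise choose $i$ with $s=2^is_0\le t<2s$; then $\Gamma_s\subseteq\Gamma_t\subseteq\Gamma_{2s}$ and $\mathcal S_i$ occurs.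
\end{proof}

\subsection{Large sets}

There are at most $2^n$ choices of $S$ and at most $\sum_{j<K}n^j\le n^K$ choices of $T$. By (G2), $w(S,V\setminus(S\cup T))=\operatorname{cut}(S)-w(S,T)\ge\beta n^2-Kn$, which is at least $\beta n^2/2$ for large $n$. By \eqref{eq:clock} and Lemma~\ref{lem:s0},
\begin{equation}\label{eq:large}
\mathbb P(\mathcal L)\le2^nn^K\exp\big(-\tfrac\beta4\,n\log n\big)=o(1).
\end{equation}

\subsection{Small sets in one window}

\begin{lemma}\label{lem:window}
For large $n$ and all $i\ge0$, with $s=2^is_0$, we have $\mathbb P(\mathcal S_i)\le C_K\,s\,\Lambda(\frac78s)^2$.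
\end{lemma}

\begin{proof}
Fix $S$ and $T$, and let $k=|S|$. The three requirements concern the pairs inside $S$, the pairs between $S$ and $T$, and the pairs between $S$ and $V\setminus(S\cup T)$, so they are independent. A connected graph contains a spanning tree; by (T3), \eqref{eq:clock} and $W\le1$, the graph $\Gamma_{2s}[S]$ is connected with probability at most $k^{k-2}(2s)^{k-1}$. Each $u\in T$ has a $\Gamma_{2s}$-neighbor in $S$ with probability at most $y_u:=2s\,w(S,\{u\})$, independently for different $u$. By Lemma~\ref{lem:expansion} the third requirement has probability at most $e^{-\frac{15}{16}s\operatorname{vol}(S)}$. Thus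
\[
\mathbb P(\mathcal S_i)\le\sum_S|S|^{|S|-2}(2s)^{|S|-1}e^{-\frac{15}{16}s\operatorname{vol}(S)}\sum_T\prod_{u\in T}y_u .
\]
Since $\sum_{u\notin S}y_u=2s\operatorname{cut}(S)\le2s\operatorname{vol}(S)$, (T4) bounds the inner sum by
\[
\sum_{j=0}^{K-1}\frac{(2s\operatorname{vol}(S))^j}{j!}=\sum_{j=0}^{K-1}32^j\,\frac{(\frac1{16}s\operatorname{vol}(S))^j}{j!}\le32^Ke^{\frac1{16}s\operatorname{vol}(S)} .
\]
The choice of $T$ thus costs a constant factor and $\frac1{16}$ in the exponent instead of a power of $n$. What remains is $e^{-\frac78s\operatorname{vol}(S)}=\prod_{v\in S}e^{-\frac78sd_v}$, whose sum over $|S|=k$ is at most $\Lambda(\frac78s)^k/k!$ by (T4). With $k^{k-2}/k!\le k^k/k!\le e^k$ we obtain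
\[
\mathbb P(\mathcal S_i)\le32^K\sum_{k\ge2}e^k(2s)^{k-1}\Lambda(\tfrac78s)^k=\frac{32^K}{2s}\sum_{k\ge2}q^k,\qquad q=2es\Lambda(\tfrac78s).
\]
As in Section~\ref{sec:idea}, everything depends on $s\Lambda$ being small. Put
\begin{equation}\label{eq:R}
R(s)=\frac{2\eta}s+ne^{-\alpha ns/2},\qquad\text{so that}\quad\Lambda(\tfrac78s)\le\Lambda(\tfrac12s)\le R(s)
\end{equation}
by monotonicity and \eqref{eq:Lambda}. The function $ye^{-\alpha y/2}$ decreases for $y\ge2/\alpha$, and $ns\ge\frac12\log n\ge2/\alpha$ for large $n$; so $sne^{-\alpha ns/2}\le\frac12(\log n)\,n^{-\alpha/4}=o(1)$ uniformly in $i$. Hence $q\le2esR(s)\le4e\eta+o(1)\le\frac12$ for large $n$, because $4e/128<\frac1{10}$. Then $\sum_{k\ge2}q^k\le2q^2$, and $\mathbb P(\mathcal S_i)\le32^Kq^2/s=C_Ks\Lambda(\frac78s)^2$.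
\end{proof}

\subsection{Summing over the windows}

The two losses of $\frac1{16}$ have moved the argument of $\Lambda$ from $s$ to $\frac78s$, possibly below $s_0$, where $\Lambda$ is no longer bounded by $\lambda$. The bound \eqref{eq:R} alone is too weak for small $s$: the term $sR(s)^2$ is at least $4\eta^2/s$, and at $s=\frac{\log n}{2n}$ it is at least $\frac12(\log n)\,n^{1-\alpha/2}$. We interpolate between $\Lambda(s)\le\lambda$, valid for $s\ge s_0$, and $\Lambda(\frac12s)\le R(s)$. Since $\frac78=\frac34\cdot1+\frac14\cdot\frac12$, H\"older's inequality with exponents $\frac43$ and $4$ gives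
\[
\Lambda(\tfrac78s)=\sum_v\big(e^{-sd_v}\big)^{3/4}\big(e^{-sd_v/2}\big)^{1/4}\le\Lambda(s)^{3/4}\Lambda(\tfrac12s)^{1/4}\le\lambda^{3/4}R(s)^{1/4}.
\]
Together with \eqref{eq:R},
\begin{equation}\label{eq:min}
s\Lambda(\tfrac78s)^2\le\min\big\{\lambda^{3/2}sR(s)^{1/2},\ sR(s)^2\big\}\qquad(s\ge s_0).
\end{equation}
In the first bound $R$ appears with a power below $1$, so the factor $s$ wins when $s$ is small. We sum \eqref{eq:min} over $s=2^is_0$, $i\ge0$, according to which term of $R(s)$ is larger.

\emph{Windows with $ne^{-\alpha ns/2}\le2\eta/s$.} Here $R(s)\le4\eta/s$, and \eqref{eq:min} is at most $\min\{2\lambda^{3/2}(\eta s)^{1/2},\,16\eta^2/s\}$. For the values $s\le\eta$ we use the first bound; they form a geometric series with ratio $2^{-1/2}$ going downward from at most $2\lambda^{3/2}\eta$, with sum at most $2\lambda^{3/2}\eta/(1-2^{-1/2})\le7\lambda^{3/2}\eta$. For the values $s>\eta$ we use the second bound, with sum at most $16\eta\sum_{j\ge0}2^{-j}=32\eta$.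

\emph{Windows with $ne^{-\alpha ns/2}>2\eta/s$.} Here $R(s)\le2ne^{-\alpha ns/2}$. With $y=ns$ and $C(\alpha)=\sup_{y>0}y^2e^{-\alpha y/4}<\infty$, the first bound in \eqref{eq:min} is at most
\[
\sqrt2\,\lambda^{3/2}n^{-1/2}\,ye^{-\alpha y/4}\le\sqrt2\,\lambda^{3/2}n^{-1/2}\,C(\alpha)/y .
\]
Since $\sum_{i\ge0}1/(2^ins_0)=2/(ns_0)\le4/\log n$, these windows contribute $o(1)$.

By Lemma~\ref{lem:window},
\begin{equation}\label{eq:small}
\sum_{i\ge0}\mathbb P(\mathcal S_i)\le C_K\big(7\lambda^{3/2}+32\big)\eta+o(1).
\end{equation}

\subsection{The hitting times agree}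

\begin{proof}[Proof of Proposition~\ref{prop:process}]
Since $W\le1$, each vertex $v$ has at least $d_v\ge1/\eta>K$ vertices $j$ with $W_{vj}>0$, by \eqref{eq:mindeg}. So Lemma~\ref{lem:clocks}(ii) applies, and $\Gamma_t$ first has minimum degree at least $K$ at a finite time $t^*$. Suppose that $\Gamma_{s_0}$ has an isolated vertex and that neither $\mathcal L$ nor any $\mathcal S_i$ occurs. The isolated vertex is isolated in $\Gamma_t$ for all $t\le s_0$, so $t^*>s_0$. By Lemma~\ref{lem:structure}, $\Gamma_{t^*}$ is $K$-connected, and Lemma~\ref{lem:clocks}(ii) gives $f_n=g_n$. The probabilities of the excluded events are bounded in Lemma~\ref{lem:s0}, \eqref{eq:large} and \eqref{eq:small}.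
\end{proof}

\begin{thebibliography}{1}
\bibitem{HV} Jan Hladk\'y, Gopal Viswanathan, \emph{Connectivity of inhomogeneous random graphs II}, arXiv:2305.03607 (2023).
\end{thebibliography}
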